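\title{Blocks of centralizer algebras of symmetric groups are not determined by cores}

\begin{abstract}
Let $\mathcal C^k_{l,m}$ be the centralizer of $k\mathfrak S_l$ in $k\mathfrak S_m$, where $k$ has characteristic $p$. Its Specht modules are labeled by skew partitions $\mu\setminus\lambda$ with $\lambda\vdash l$ and $\mu\vdash m$. Two Specht modules in the same block always have the same pair of $p$-cores. We show that the converse fails for every prime $p\ge5$; for $p=5$ an instance is $l=9$, $m=16$, $\mu=(7,3,2,1^4)$, $\lambda_1=(7,2)$, $\lambda_2=(2,2,1^5)$. The converse holds for every $p$ when $m-l\le2$, and for $p\in\{2,3\}$ when the two blocks of symmetric groups involved have weight at most one.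
\end{abstract}

\section{Introduction}

Let $p$ be a prime and let $(R,\mathbb F,k)$ be a $p$-modular system: $R$ is a complete discrete valuation ring with maximal ideal $\pi R$, fraction field $\mathbb F$ of characteristic $0$ and residue field $k$ of characteristic $p$. Let $0\le l\le m$, and regard the symmetric group $\mathfrak S_l$ as the subgroup of $\mathfrak S_m$ that permutes $\{1,\dots,l\}$. For $A\in\{R,\mathbb F,k\}$ the \emph{centralizer algebra} is
\[
\mathcal C^A_{l,m}=\{a\in A\mathfrak S_m\mid ab=ba\ \text{ for every } b\in A\mathfrak S_l\}.
\]
We write $\mathcal C^A$ when $l$ and $m$ are fixed. An element of $\mathcal C^A$ acts on every $A\mathfrak S_m$-module as an endomorphism of its restriction to $\mathfrak S_l$, so $\mathcal C^A$ records how modules decompose on restriction.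

In characteristic $0$ this record is complete. Let $S^\nu_{\mathbb F}$ be the Specht module of a partition $\nu$, with character $\chi^\nu$. For $\lambda\vdash l$ and $\mu\vdash m$ put
\[
S^{\mu\setminus\lambda}_{\mathbb F}=\operatorname{Hom}_{\mathbb F\mathfrak S_l}\bigl(S^\lambda_{\mathbb F},S^\mu_{\mathbb F}{\downarrow}_{\mathfrak S_l}\bigr),
\]
a $\mathcal C^{\mathbb F}$-module by $(c\phi)(v)=c\,\phi(v)$. It is nonzero exactly when $\lambda\subseteq\mu$, and we let $\mathcal P_{l,m}$ be the set of skew partitions $\mu\setminus\lambda$ with $\lambda\vdash l$, $\mu\vdash m$, $\lambda\subseteq\mu$. Every field is a splitting field for the symmetric groups, so evaluation $v\otimes\phi\mapsto\phi(v)$ is an isomorphism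
\begin{equation}\label{eq:eval}
\bigoplus_{\lambda\vdash l}S^\lambda_{\mathbb F}\otimes_{\mathbb F} S^{\mu\setminus\lambda}_{\mathbb F}\;\cong\; S^\mu_{\mathbb F},
\end{equation}
in which $\mathbb F\mathfrak S_l$ acts on the first factors and $\mathcal C^{\mathbb F}$ on the second. Taking the centralizer of $\mathfrak S_l$ in $\mathbb F\mathfrak S_m=\prod_\mu\operatorname{End}_{\mathbb F}(S^\mu_{\mathbb F})$ gives $\mathcal C^{\mathbb F}\cong\prod_{\mathcal P_{l,m}}\operatorname{End}_{\mathbb F}(S^{\mu\setminus\lambda}_{\mathbb F})$. Thus $\mathcal C^{\mathbb F}$ is semisimple, and the modules $S^{\mu\setminus\lambda}_{\mathbb F}$ with $\mu\setminus\lambda\in\mathcal P_{l,m}$ form a complete irredundant set of simple modules.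

The \emph{Specht module} $S^{\mu\setminus\lambda}$ of $\mathcal C^k$ is obtained by choosing a $\mathcal C^R$-stable full $R$-lattice in $S^{\mu\setminus\lambda}_{\mathbb F}$ and reducing it modulo $\pi$. The \emph{blocks} of $\mathcal C^k$ are the algebras $e\,\mathcal C^k$ with $e$ a primitive central idempotent, and a module lies in the block of $e$ if $e$ acts on it as the identity. Each Specht module lies in exactly one block, which does not depend on the lattice (Lemma~\ref{lem:lift}). Recall that a \emph{rim $p$-hook} is a skew partition with $p$ boxes that is connected and contains no $2\times2$ square. Removing rim $p$-hooks from a partition $\nu$ for as long as possible leaves the \emph{$p$-core} $\operatorname{core}_p(\nu)$, and the number of hooks removed is the \emph{weight} of $\nu$. The following question comes from the paper of Fayers and Putignano \cite{FP}.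

\begin{quote}
\emph{Let $\mu_1\setminus\lambda_1,\ \mu_2\setminus\lambda_2\in\mathcal P_{l,m}$. Is it true that $S^{\mu_1\setminus\lambda_1}$ and $S^{\mu_2\setminus\lambda_2}$ lie in the same block of $\mathcal C^k_{l,m}$ if and only if $\operatorname{core}_p(\mu_1)=\operatorname{core}_p(\mu_2)$ and $\operatorname{core}_p(\lambda_1)=\operatorname{core}_p(\lambda_2)$?}
\end{quote}

One would guess that the answer is yes. By the Brauer--Robinson theorem (the ``Nakayama conjecture''), the blocks of a symmetric group $\mathfrak S_n$ are the classes of partitions of $n$ with a given $p$-core. For $l\le1$ we have $\mathcal C^k=k\mathfrak S_m$, and for $l=m$ we have $\mathcal C^k=Z(k\mathfrak S_m)$; at both ends the question is answered by that theorem. In between, $Z(k\mathfrak S_l)$ and $Z(k\mathfrak S_m)$ both lie in the center of $\mathcal C^k$. They are the central elements one can write down at once, and their idempotents detect exactly the two cores.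

\begin{example}\label{ex:23}
Let $l=2$ and $m=3$. Then $\mathcal C^A$ has basis $1$, $s=(1,2)$, $X=(1,3)+(2,3)$ and $sX=(1,2,3)+(1,3,2)$; it is commutative. Its four Specht modules are one-dimensional, and $(s,X)$ acts on them as follows:
\[
(3)\setminus(2):\ (1,2),\quad (2,1)\setminus(2):\ (1,-1),\quad (2,1)\setminus(1^2):\ (-1,1),\quad (1^3)\setminus(1^2):\ (-1,-2).
\]
The blocks of a commutative algebra are local, so two of these modules lie in the same block exactly when the pairs agree modulo $p$. For $p=2$ the first module is paired with the fourth and the second with the third; accordingly $(3)$ and $(1^3)$ have $2$-core $(1)$, the partition $(2,1)$ is a $2$-core, and both partitions of $2$ have empty $2$-core. For $p=3$ the first is paired with the second and the third with the fourth; here all partitions of $3$ have empty $3$-core, while $(2)$ and $(1^2)$ are distinct $3$-cores.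
\end{example}

The answer to the question is nevertheless no. We regard a block $b$ of $\mathfrak S_l$ as the set of partitions of $l$ with a given $p$-core; these partitions share a weight, the \emph{weight of $b$}. We write $e_b\in Z(R\mathfrak S_l)$ for the block idempotent and $\bar e_b$ for its image in $k\mathfrak S_l$, and we use $B$, $e_B$, $\bar e_B$ in the same way for $\mathfrak S_m$.

\begin{theorem}\label{thm:A}
Let $p\ge5$, $l=p+4$, $m=2p+6$, and
\[
\mu=(p+2,3,2,1^{p-1}),\qquad \lambda_1=(p+2,2),\qquad \lambda_2=\lambda_1'=(2,2,1^p).
\]
Then $\mu\setminus\lambda_1,\ \mu\setminus\lambda_2\in\mathcal P_{l,m}$ and $\operatorname{core}_p(\lambda_1)=\operatorname{core}_p(\lambda_2)=(2,2)$, but $S^{\mu\setminus\lambda_1}$ and $S^{\mu\setminus\lambda_2}$ lie in different blocks of $\mathcal C^k_{l,m}$. If $b$ is the block of $\mathfrak S_l$ with core $(2,2)$ and $B$ is the block of $\mathfrak S_m$ containing $\mu$, then $\bar e_b\bar e_B\,\mathcal C^k_{l,m}$ is a product of exactly two blocks, each isomorphic to $M_N(k[t]/(t^2))$ with $N=p(p+2)$.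
\end{theorem}

\begin{theorem}\label{thm:B}
Let $p$ be a prime and $0\le l\le m$.
\begin{enumerate}
\item[(1)] If $S^{\mu_1\setminus\lambda_1}$ and $S^{\mu_2\setminus\lambda_2}$ lie in the same block of $\mathcal C^k_{l,m}$, then $\operatorname{core}_p(\mu_1)=\operatorname{core}_p(\mu_2)$ and $\operatorname{core}_p(\lambda_1)=\operatorname{core}_p(\lambda_2)$.
\item[(2)] If $m-l\le2$ or $l\le1$, then the converse of \textup{(1)} holds.
\item[(3)] Let $p\in\{2,3\}$, and let $b$ and $B$ be blocks of $\mathfrak S_l$ and $\mathfrak S_m$, both of weight at most $1$. Then all Specht modules $S^{\mu\setminus\lambda}$ with $\lambda\in b$ and $\mu\in B$ lie in one block of $\mathcal C^k_{l,m}$.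
\end{enumerate}
\end{theorem}

In Theorem~\ref{thm:A} the blocks $b$ and $B$ have weights $1$ and $0$, so part (3) of Theorem~\ref{thm:B} fails for every $p\ge5$. For $p\in\{2,3\}$ we do not settle the question beyond parts (2) and (3).

Section~\ref{sec:background} collects the facts we use and proves Theorem~\ref{thm:B}(1). Section~\ref{sec:counter} proves Theorem~\ref{thm:A}: when $\mu$ is a $p$-core, the relevant part of $\mathcal C^R$ is the endomorphism ring of a projective $R\mathfrak S_l$-module, and we arrange for this module to split into two parts with no common constituent. Sections~\ref{sec:two} and~\ref{sec:small} prove parts (2) and (3) of Theorem~\ref{thm:B}.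

\section{Background}\label{sec:background}

Modules are finitely generated left modules, and permutations are composed from right to left. A bar denotes reduction modulo $\pi$.

\subsection{Partitions and beads}\label{sub:beads}

We identify a partition $\nu$ with its diagram $\{(r,c)\mid 1\le c\le\nu_r\}$, and $\nu'$ is the conjugate partition. The box $(r,c)$ has \emph{content} $c-r$, and its \emph{residue} is the content modulo $p$. Its \emph{hook length} in $\nu$ is $\nu_r-c+\nu'_c-r+1$. The \emph{leg length} of a rim hook is the number of rows it meets, minus one. A box is \emph{addable} to $\nu$ if adding it gives a partition.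

Cores are best handled with beads. A \emph{bead set} is a subset $U=\{u_1>u_2>\cdots\}$ of $\mathbb Z$ that is bounded above and contains all sufficiently small integers; integers outside $U$ are \emph{vacant}. The sequence $u_t+t$ is weakly decreasing and eventually constant. Let $\gamma(U)+1$ be its final value, call $\gamma(U)$ the \emph{charge} of $U$, and put
\begin{equation}\label{eq:W}
W(U)=\sum_{t\ge1}\bigl(u_t+t-\gamma(U)-1\bigr).
\end{equation}
The terms of this sum are nonnegative and weakly decreasing, and $W(U)=0$ exactly when $U=\{q\le\gamma(U)\}$, in which case $U$ is \emph{flush}. Moving a bead from $q$ to a vacant $q-1$ preserves the charge and lowers $W$ by one, and such a move exists unless $U$ is flush. If $U\subseteq U'$, then $u_t\le u'_t$ for all $t$, so $\gamma(U)\le\gamma(U')$. Also $\gamma(U+1)=\gamma(U)+1$.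

A partition $\nu$ is encoded by the bead set $\beta(\nu)=\{\nu_t-t\mid t\ge1\}$. We recall the standard dictionary.
\begin{enumerate}
\item[(B1)] Adding a box of content $a+1$ moves a bead from $a$ to the vacant position $a+1$. (The box $(t,\nu_t+1)$ has content $\nu_t-t+1$.)
\item[(B2)] Removing a rim hook with $h$ boxes moves a bead from $a$ to a vacant position $a-h$, every such move arises in this way, and the leg length is the number of beads strictly between $a-h$ and $a$. The number of such moves is the number of boxes of $\nu$ with hook length $h$.
\end{enumerate}
Fix an integer $o$ and write each position as $a=pq+r+o$ with $0\le r\le p-1$; we say that $a$ is on \emph{runner} $r$ at \emph{level} $q$. The levels of the beads of $\beta(\nu)$ on runner $r$ form a bead set $U_r$. By (B2), removing a rim $p$-hook lowers one bead by one level. This gives: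
\begin{enumerate}
\item[(B3)] The $p$-core of $\nu$ is the partition whose runners are flush with the same charges $\gamma(U_r)$, and the weight of $\nu$ is $\sum_rW(U_r)$. Two partitions have the same core if and only if they have the same charges. Every family $(U_0,\dots,U_{p-1})$ of bead sets with the charges of a core $\kappa$ comes from a partition with core $\kappa$, obtained from $\kappa$ by raising beads one level at a time.
\end{enumerate}
A hook length divisible by $p$ corresponds by (B2) to a bead with a vacant position below it on the same runner. Hence $\nu$ is a $p$-core (has weight $0$) if and only if none of its hook lengths is divisible by $p$.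

\subsection{Representations of symmetric groups}\label{sub:facts}

Let $e_\nu$ be the primitive central idempotent of $\mathbb F\mathfrak S_n$ belonging to $\chi^\nu$, and let $S^\nu_R$ be an $R\mathfrak S_n$-stable full lattice in $S^\nu_{\mathbb F}$. The character of an $RG$-lattice $P$ is that of $\mathbb F\otimes_RP$. We use the following facts.
\begin{enumerate}
\item[(F1)] \emph{Branching rule.} The restriction of $\chi^\nu$ to $\mathfrak S_{n-1}$ is the sum of the $\chi^{\nu^-}$ with $\nu^-$ obtained from $\nu$ by removing a box, and the induction to $\mathfrak S_{n+1}$ is the sum of the $\chi^{\nu^+}$ with $\nu^+$ obtained by adding a box. Hence $f^{\mu\setminus\lambda}:=\dim S^{\mu\setminus\lambda}_{\mathbb F}$ is the number of standard fillings of $\mu\setminus\lambda$, that is, of fillings by $1,\dots,m-l$ that increase along rows and down columns. Also $\chi^\nu\cdot\operatorname{sgn}=\chi^{\nu'}$.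
\item[(F2)] \emph{Murnaghan--Nakayama rule for a $p$-cycle.} The value of $\chi^\nu$ at a $p$-cycle is $\sum(-1)^{\operatorname{leg}}\chi^{\nu^-}(1)$, summed over the partitions $\nu^-$ obtained from $\nu$ by removing a rim $p$-hook, where $\operatorname{leg}$ is its leg length.
\item[(F3)] The sum $\tau_n$ of all transpositions in $\mathfrak S_n$ acts on $S^\nu_{\mathbb F}$ as the sum of the contents of the boxes of $\nu$.
\item[(F4)] \emph{Brauer--Robinson theorem.} For a $p$-core $\kappa$, the sum of the $e_\nu$ over all $\nu\vdash n$ with $\operatorname{core}_p(\nu)=\kappa$ lies in $R\mathfrak S_n$. The nonzero sums of this kind are the block idempotents of $R\mathfrak S_n$, and their reductions are those of $k\mathfrak S_n$. Two partitions of the same size have the same $p$-core if and only if they have the same multiset of residues \cite{JK}.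
\item[(F5)] For a finite group $G$, direct summands, restrictions and inductions of projective modules are projective, and so is $P\otimes\operatorname{sgn}$ for $P$ a projective $R\mathfrak S_n$-module. The character of a projective $RG$-module vanishes on elements of order divisible by $p$.
\item[(F6)] If $P$ and $P'$ are projective $RG$-modules with $\mathbb F\otimes P\cong\mathbb F\otimes P'$, then $P\cong P'$ \cite[\S16.1]{Serre}.
\item[(F7)] \emph{Defect zero.} Let $\nu\vdash n$ be a $p$-core. By the hook formula $n!/\chi^\nu(1)$ is the product of the hook lengths, which is prime to $p$. Then $e_\nu\in R\mathfrak S_n$, the lattice $S^\nu_R$ is projective, and the action gives an isomorphism $R\mathfrak S_ne_\nu\cong\operatorname{End}_R(S^\nu_R)$ \cite[\S16.4]{Serre}.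
\item[(F8)] The indecomposable projective $R\mathfrak S_n$-modules in a block correspond bijectively to the simple $k\mathfrak S_n$-modules in it. If $P$ corresponds to $D$, the multiplicity of $\chi^\nu$ in the character of $P$ is the \emph{decomposition number}, the multiplicity of $D$ as a composition factor of $S^\nu_R/\pi S^\nu_R$. The Krull--Schmidt theorem holds for $R\mathfrak S_n$-lattices.
\end{enumerate}

Both the counterexample and Theorem~\ref{thm:B}(3) concern blocks of weight one, where (F2) and (F5) give a single linear condition on projective characters.

\begin{lemma}\label{lem:weightone}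
Let $\kappa$ be a $p$-core and $n=|\kappa|+p$. The block of $\mathfrak S_n$ with core $\kappa$ consists of exactly $p$ partitions $\nu^0,\dots,\nu^{p-1}$, where $\nu^i\setminus\kappa$ is a rim $p$-hook of leg length $i$. Each $\nu^i$ has exactly one hook length divisible by $p$, and it equals $p$. If $\sum_iz_i\chi^{\nu^i}$ is the character of a projective $R\mathfrak S_n$-module, then
\begin{equation}\label{eq:alt}
\sum_{i=0}^{p-1}(-1)^iz_i=0 .
\end{equation}
\end{lemma}

\begin{proof}
Let $q_0>q_1>\dots>q_{p-1}$ be the lowest vacant positions on the $p$ runners of $\beta(\kappa)$. By (B3) a partition in the block has $W=1$ on one runner and is flush on the others. Since the terms of \eqref{eq:W} decrease weakly, $W=1$ means that the top bead has been raised by one level. So the block consists of the partitions $\nu^i$ obtained by moving the bead at $q_i-p$ to $q_i$. In $\beta(\nu^i)$ the only bead with a vacant position below it on its runner is $q_i$, and the only such position is $q_i-p$; this gives the claim on hook lengths and shows that exactly one rim $p$-hook can be removed from $\nu^i$.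

Strictly between $q_i-p$ and $q_i$ there is exactly one position $a$ on the runner of $q_{i'}$, for each $i'\ne i$. If $a$ is occupied, then $a<q_{i'}$, so $q_{i'}\ge a+p>q_i$. If $a$ is vacant, then $q_{i'}\le a<q_i$. Thus the number of beads passed is the number of $i'$ with $q_{i'}>q_i$, which is $i$, and this is the leg length by (B2). By (F2), $\chi^{\nu^i}$ takes the value $(-1)^i\chi^\kappa(1)$ at a $p$-cycle, and \eqref{eq:alt} follows from (F5).
\end{proof}

\subsection{Central idempotents of the centralizer algebra}

An element of $A\mathfrak S_m$ lies in $\mathcal C^A$ if and only if its coefficients are constant on the orbits of $\mathfrak S_l$ acting on $\mathfrak S_m$ by conjugation. So the \emph{orbit sums} form an $A$-basis of $\mathcal C^A$, and reduction $\mathcal C^R\to\mathcal C^k$ is surjective with kernel $\pi\,\mathcal C^R$. This is why the reduction of a $\mathcal C^R$-lattice is a $\mathcal C^k$-module, and why the reduction of a central element of $\mathcal C^R$ is central in $\mathcal C^k$.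

\begin{lemma}\label{lem:lift}
\begin{enumerate}
\item[(a)] Every central idempotent of $\mathcal C^k$ is the reduction of a central idempotent of $\mathcal C^R$.
\item[(b)] A central idempotent of $\mathcal C^k$ acts on each Specht module as $0$ or as $1$, and the value does not depend on the lattice. Each Specht module lies in exactly one block, and each block contains a Specht module.
\item[(c)] If a central idempotent of $\mathcal C^k$ acts as $1$ on one Specht module and as $0$ on another, then they lie in different blocks. Two Specht modules with a common composition factor lie in the same block.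
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $e$ be a central idempotent of $\mathcal C^k$. Since $R$ is complete and $\mathcal C^R$ is a finitely generated $R$-module, $e$ lifts to an idempotent $\hat e$ of $\mathcal C^R$. The $R$-module $H=\hat e\,\mathcal C^R(1-\hat e)$ is a direct summand of $\mathcal C^R$ whose image in $\mathcal C^k$ is $e\,\mathcal C^k(1-e)=0$. So $H\subseteq\pi\,\mathcal C^R\cap H=\pi H$, and $H=0$ by Nakayama's lemma. The same argument gives $(1-\hat e)\,\mathcal C^R\hat e=0$. Hence $\hat ea=\hat ea\hat e=a\hat e$ for all $a\in\mathcal C^R$.

(b) The lift $\hat e$ is a central idempotent of $\mathcal C^{\mathbb F}$, so it acts as $0$ or $1$ on each simple module $S^{\mu\setminus\lambda}_{\mathbb F}$, and $e$ acts by the same value on the reduction of any lattice. The primitive central idempotents of $\mathcal C^k$ are orthogonal with sum $1$, so exactly one of them acts as $1$ on a given Specht module. If $e\ne0$, then $\hat e\neq0$ acts as $1$ on some simple module of the semisimple algebra $\mathcal C^{\mathbb F}$.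

(c) Let $\eta$ act as $1$ on the first module and as $0$ on the second, and suppose that both lie in the block of $e$. Since $e$ is primitive, $e\eta\in\{0,e\}$. On the first module $e\eta$ acts as $1$, so $e\eta=e$; but on the second $e\eta$ acts as $0$ and $e$ as $1$. For the last claim, the block idempotents of both modules act as $1$ on the common factor, so they are not orthogonal.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
An element of $Z(R\mathfrak S_l)$ commutes with $R\mathfrak S_l$, so it lies in $\mathcal C^R$, and it commutes with $\mathcal C^R$ because it lies in $R\mathfrak S_l$. Elements of $Z(R\mathfrak S_m)$ are central in $\mathcal C^R$ as well. For $\phi\in S^{\mu\setminus\lambda}_{\mathbb F}$ we have $(e_b\phi)(v)=\phi(e_bv)$ and $(e_B\phi)(v)=e_B\phi(v)$. By (F4), $e_b$ acts as $1$ if $\lambda\in b$ and as $0$ otherwise, and $e_B$ acts as $1$ if $\mu\in B$ and as $0$ otherwise. So Specht modules with different pairs of cores are separated by some $\bar e_b$ or $\bar e_B$, and Lemma~\ref{lem:lift}(c) applies.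
\end{proof}

Call $S^{\mu\setminus\lambda}$ a Specht module \emph{for $(b,B)$} if $\lambda\in b$ and $\mu\in B$. These are the Specht modules on which $\bar e_b\bar e_B$ acts as $1$. By Lemma~\ref{lem:lift}(b), the blocks of the direct factor $\bar e_b\bar e_B\,\mathcal C^k$ are the blocks that contain a Specht module for $(b,B)$. The question therefore asks whether $\bar e_b\bar e_B\,\mathcal C^k$ is always zero or a single block.

\section{The counterexample}\label{sec:counter}

\subsection{A block of weight zero on top}

To disprove the statement we need a central idempotent of $\mathcal C^R$ that does not come from the centers of the two group algebras. The difficulty is that we have no list of central elements of $\mathcal C^R$. It disappears when $B$ has weight $0$, because then the factor $R\mathfrak S_me_B$ is a full matrix algebra and the centralizer can be read off from one module.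

\begin{proposition}\label{prop:defzero}
Let $\mu\vdash m$ be a $p$-core, let $b$ be a block of $\mathfrak S_l$, and put $M=e_bS^\mu_R{\downarrow}_{\mathfrak S_l}$.
\begin{enumerate}
\item[(a)] $M$ is a projective $R\mathfrak S_l$-module with character $\sum_{\lambda\in b}f^{\mu\setminus\lambda}\chi^\lambda$, and the action on $M$ gives an isomorphism $e_be_\mu\,\mathcal C^R\cong\operatorname{End}_{R\mathfrak S_l}(M)$.
\item[(b)] Suppose that $M=M_1\oplus M_2$, where the characters of $M_1$ and $M_2$ have no common constituent. Then $e_be_\mu\,\mathcal C^R\cong\operatorname{End}(M_1)\times\operatorname{End}(M_2)$. If $\chi^{\lambda_1}$ is a constituent of $M_1$ and $\chi^{\lambda_2}$ of $M_2$, then $S^{\mu\setminus\lambda_1}$ and $S^{\mu\setminus\lambda_2}$ lie in different blocks of $\mathcal C^k$.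
\end{enumerate}
\end{proposition}

\begin{proof}
(a) By (F7) and (F5), $S^\mu_R{\downarrow}$ and its summand $M$ are projective, and the character comes from \eqref{eq:eval}. The algebra $e_\mu\mathcal C^R$ consists of the elements of $R\mathfrak S_me_\mu$ that commute with $\mathfrak S_l$. Under the isomorphism $R\mathfrak S_me_\mu\cong\operatorname{End}_R(S^\mu_R)$ of (F7) these are the $R$-linear maps that commute with the action of $\mathfrak S_l$, so $e_\mu\mathcal C^R\cong\operatorname{End}_{R\mathfrak S_l}(S^\mu_R{\downarrow})$. Here the central idempotent $e_be_\mu$ is the projection onto $M$, and multiplying by it gives the claim.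

(b) The $R$-module $\operatorname{Hom}_{R\mathfrak S_l}(M_1,M_2)$ embeds in $\operatorname{Hom}_{\mathbb F\mathfrak S_l}(\mathbb F\otimes M_1,\mathbb F\otimes M_2)=0$, and the same holds with $M_1$ and $M_2$ interchanged. This gives the product decomposition. Let $\varepsilon\in e_be_\mu\,\mathcal C^R$ be the projection onto $M_1$. It is a central idempotent of the direct factor $e_be_\mu\,\mathcal C^R$, hence of $\mathcal C^R$. A map $\phi\in S^{\mu\setminus\lambda_1}_{\mathbb F}$ has its image in the $\chi^{\lambda_1}$-isotypic component of $S^\mu_{\mathbb F}$, which lies in $\mathbb F\otimes M_1$, so $\varepsilon\phi=\phi$. A map $\phi\in S^{\mu\setminus\lambda_2}_{\mathbb F}$ has its image in $\mathbb F\otimes M_2$, so $\varepsilon\phi=0$. Now apply Lemma~\ref{lem:lift}(c) to $\bar\varepsilon$.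
\end{proof}

By (F6) the module $M$ is determined by its character, which is a matter of counting fillings. So it suffices to find projective modules $X$ and $Y$ in $b$ without common constituent, and a $p$-core $\mu$ for which the character of $M$ is that of a sum of copies of $X$ and $Y$.

\subsection{The case $p=5$}

Let $p=5$ and let $b$ be the block of $\mathfrak S_9$ with core $\kappa=(2,2)$. The partitions
\[
\lambda^0=(7,2),\quad\lambda^1=(6,3),\quad\lambda^2=(3,3,3),\quad\lambda^3=(2,2,2,1^3),\quad\lambda^4=(2,2,1^5)
\]
arise from $\kappa$ by adding rim $5$-hooks that meet $1,2,3,4,5$ rows, so by Lemma~\ref{lem:weightone} they are all the partitions in $b$, and $\lambda^i$ has leg length $i$. The relation $z_0-z_1+z_2-z_3+z_4=0$ forbids a projective module with a single constituent, but it allows the characters $\chi^{\lambda^0}+\chi^{\lambda^1}$ and $\chi^{\lambda^3}+\chi^{\lambda^4}$, which have no common constituent. Both occur. The partition $(6,2)$ has hook lengths $7,6,4,3,2,1$ and $2,1$, so $S^{(6,2)}_R$ is projective. Inducing it to $\mathfrak S_9$ gives the character $\chi^{(7,2)}+\chi^{(6,3)}+\chi^{(6,2,1)}$, and cutting by $e_b$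 removes the last term. This is $X$, and $Y=X\otimes\operatorname{sgn}$.

The partition $\mu$ has to contain $\lambda^0,\lambda^1,\lambda^3,\lambda^4$ but not $\lambda^2$. The smallest candidate is the union of the four diagrams, $\mu=(7,3,2,1^4)\vdash16$. It misses the box $(3,3)$ of $\lambda^2$, and Figure~\ref{fig:mu} shows that it is a $5$-core. Each of the four skew shapes $\mu\setminus\lambda^i$ is an isolated box together with a hook $(2,1^4)$ or $(5,1)$, so it has $7\cdot5=35$ standard fillings. Hence $M\cong X^{35}\oplus Y^{35}$, and Proposition~\ref{prop:defzero} separates $\lambda^0$ from $\lambda^4$.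

The role of the core $(2,2)$ is to provide a box that lies in the middle partition and in none of the outer ones. For the empty core the block consists of the hooks $(5-i,1^i)$, and a partition that contains $(5)$ and $(1^5)$ contains all of them.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.6]
\fill[gray!30] (0,0) rectangle (2,-2);
\foreach \y/\x/\z in {1/1/13,1/2/8,1/3/6,1/4/4,1/5/3,1/6/2,1/7/1,2/1/8,2/2/3,2/3/1,3/1/6,3/2/1,4/1/4,5/1/3,6/1/2,7/1/1}{
  \draw (\x-1,1-\y) rectangle (\x,-\y);
  \node at (\x-0.5,0.5-\y) {\small \z};
}
\draw[dashed] (3,-2) -- (3,-3) -- (2,-3);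
\end{tikzpicture}
\caption{The partition $\mu=(7,3,2,1^4)$ with its hook lengths, none divisible by $5$. The $5$-core $(2,2)$ is shaded. The dashed box $(3,3)$ is not in $\mu$, so a rim $5$-hook added to $(2,2)$ inside $\mu$ lies entirely to the right of the shaded square or entirely below it.}
\label{fig:mu}
\end{figure}

\subsection{Proof of Theorem~\ref{thm:A}}

Let $p\ge5$ and $\kappa=(2,2)$. The hook lengths of $\kappa$ are $3,2,2,1$, so $\kappa$ is a $p$-core, and the block $b$ has weight $1$.

\emph{Step 1: $\mu$ is a $p$-core.} The partition $\mu=(p+2,3,2,1^{p-1})$ has size $2p+6$ and is self-conjugate. Its hook lengths are $2p+3,\ p+3,\ p+1,\ p-1,\ p-2,\dots,1$ in row $1$; $p+3,\ 3,\ 1$ in row $2$; $p+1,\ 1$ in row $3$; and $p-1,\ p-2,\dots,1$ in the remaining rows. None is divisible by $p$, because $p\ne3$. So $B=\{\mu\}$, $e_B=e_\mu$, and Proposition~\ref{prop:defzero} applies to $M=e_bS^\mu_R{\downarrow}$.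

\emph{Step 2: the character of $M$.} A partition $\lambda\vdash p+4$ lies in $b$ if and only if $\kappa\subset\lambda$ and $\lambda\setminus\kappa$ is a rim $p$-hook. Suppose also that $\lambda\subseteq\mu$. Then $(3,3)\notin\lambda$, because $\mu_3=2$. So each box of $\lambda\setminus\kappa$ lies either in rows $1,2$ and a column $\ge3$, or in columns $1,2$ and a row $\ge3$. No box of the first kind shares an edge with a box of the second kind, and $\lambda\setminus\kappa$ is connected, so only one kind occurs. If it is the first kind, then $\lambda$ has two rows and its second part is $2$ or $3$, because $\mu_2=3$; so $\lambda=(p+2,2)$ or $(p+1,3)$. If it is the second kind, then $\lambda'\subseteq\mu'=\mu$ is of the first kind. This leaves the candidates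
\[
(p+2,2),\qquad(p+1,3),\qquad(p+1,3)'=(2,2,2,1^{p-2}),\qquad(p+2,2)'=(2,2,1^p).
\]
All four are contained in $\mu$ and lie in $b$: the shape $(p+2,2)\setminus\kappa$ is a row of $p$ boxes, $(p+1,3)\setminus\kappa$ is a row of $p-1$ boxes with one box below its first box, and the other two shapes are their transposes. This proves the first assertions of the theorem.

The shape $\mu\setminus(p+2,2)$ consists of the box $(2,3)$ and a copy of $(2,1^{p-1})$ in rows $3,\dots,p+2$. The shape $\mu\setminus(p+1,3)$ consists of the box $(1,p+2)$ and the same copy of $(2,1^{p-1})$. In both cases the single box is alone in its row and column, so its entry is any of $1,\dots,p+2$. Of the remaining $p+1$ entries the smallest goes to the box $(3,1)$, any of the other $p$ goes to $(3,2)$, and the column is then determined. So both shapes have $N=p(p+2)$ standard fillings. Transposing fillings and using $\mu'=\mu$ gives the same number for the conjugate partitions. Hence $M$ has character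
\begin{equation}\label{eq:charM}
N\bigl(\chi^{(p+2,2)}+\chi^{(p+1,3)}+\chi^{(2,2,2,1^{p-2})}+\chi^{(2,2,1^p)}\bigr).
\end{equation}

\emph{Step 3: the projective modules $X$ and $Y$.} The partition $(p+1,2)$ of $p+3$ has hook lengths $p+2,\ p+1,\ p-1,\ p-2,\dots,1$ and $2,\ 1$, none divisible by $p$. So $S^{(p+1,2)}_R$ is projective by (F7), and its induction to $\mathfrak S_{p+4}$ is projective with character $\chi^{(p+2,2)}+\chi^{(p+1,3)}+\chi^{(p+1,2,1)}$. In $(p+1,2,1)\setminus\kappa$ the box $(3,1)$ is not connected to the boxes in row $1$, so $(p+1,2,1)\notin b$. Therefore $X=e_b\bigl(S_R^{(p+1,2)}{\uparrow}^{\mathfrak S_{p+4}}\bigr)$ is projective with character $\chi^{(p+2,2)}+\chi^{(p+1,3)}$, and $Y=X\otimes\operatorname{sgn}$ is projective with character $\chi^{(2,2,1^p)}+\chi^{(2,2,2,1^{p-2})}$.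

\emph{Step 4: different blocks.} By \eqref{eq:charM} and (F6), $M\cong X^N\oplus Y^N$. The four partitions are distinct, so $X^N$ and $Y^N$ have no common constituent. By Proposition~\ref{prop:defzero}(b), $S^{\mu\setminus\lambda_1}$ and $S^{\mu\setminus\lambda_2}$ lie in different blocks, and
\[
e_be_\mu\,\mathcal C^R\cong M_N(\operatorname{End}X)\times M_N(\operatorname{End}Y).
\]

\emph{Step 5: exactly two blocks.} It remains to show that $k\otimes_R\operatorname{End}X\cong k[t]/(t^2)$; the same then holds for $Y$, since $\operatorname{End}Y\cong\operatorname{End}X$. First, $X$ is indecomposable: otherwise one of its summands would be a projective module with character $\chi^{(p+2,2)}$, and a single irreducible character violates \eqref{eq:alt}. Next, $E=\operatorname{End}X$ is an $R$-order of rank $2$ in $\operatorname{End}(\mathbb F\otimes X)=\mathbb F\times\mathbb F$. Its elements are integral over $R$, so $E\subseteq R\times R$, and the first projection induces a surjective algebra homomorphism $k\otimes E\to k$. Its kernel is a one-dimensional ideal $kt$, so $t^2=ct$ with $c\in k$. If $c\ne0$, then $t/c$ is an idempotent different from $0$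 and $1$; it lifts to $E$ and decomposes $X$. Hence $t^2=0$ and $k\otimes E\cong k[t]/(t^2)$. Reducing the displayed isomorphism modulo $\pi$ gives
\[
\bar e_b\bar e_B\,\mathcal C^k\cong M_N(k[t]/(t^2))\times M_N(k[t]/(t^2)),
\]
and each factor is a block because its center $k[t]/(t^2)$ is local. \qed

\medskip
The hypothesis $p\ge5$ made $\kappa$, $\mu$ and $(p+1,2)$ into $p$-cores. There is also a structural reason for it. The constituents of $X$ have leg lengths $0,1$ and those of $Y$ have leg lengths $p-2,p-1$, and these sets are disjoint only if $p>3$. Section~\ref{sec:small} shows that no other choice of blocks of weight at most $1$ helps for $p\le 3$.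

\begin{remark}
In this example $Z(k\mathfrak S_m)\bar e_B=k\bar e_B$ by (F7), and $Z(k\mathfrak S_l)\bar e_b$ is local. So the subalgebra of $\bar e_b\bar e_B\,\mathcal C^k$ generated by the images of $Z(k\mathfrak S_l)$ and $Z(k\mathfrak S_m)$ is a quotient of a local algebra, hence local, while $Z(\mathcal C^k)\bar e_b\bar e_B$ is not. Thus for $p\ge5$ the center of $\mathcal C^k_{l,m}$ is in general not generated by $Z(k\mathfrak S_l)$ and $Z(k\mathfrak S_m)$.
\end{remark}

\section{The case $m-l\le2$}\label{sec:two}

If $l\le1$, then $\mathcal C^k=k\mathfrak S_m$, there is only one $\lambda$, and $S^{\mu\setminus\lambda}$ is a reduction of $S^\mu_{\mathbb F}$; Theorem~\ref{thm:B}(2) is then (F4). For the rest of part (2) put $n=m-l$. When $n\le2$ the Specht modules have dimension at most $2$, and we can compare them directly once we know generators of $\mathcal C^k$.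

\subsection{Generators}

Let $X_j=\sum_{a<j}(a,j)=\tau_j-\tau_{j-1}$ be the Jucys--Murphy elements. For $j>l$ the element $X_j$ is invariant under conjugation by $\mathfrak S_l$, so it lies in $\mathcal C^A$.

\begin{lemma}\label{lem:gen}
For $A\in\{R,\mathbb F,k\}$ the algebra $\mathcal C^A$ is generated by $Z(A\mathfrak S_l)$, the group $\operatorname{Sym}\{l+1,\dots,m\}$ and $X_{l+1},\dots,X_m$.
\end{lemma}

The proof is a triangularity argument. For instance, with $Y=\sum_{a\le l}(a,l+1)$ we have $Y^2=\sum_{a\ne a'}(l+1,a,a')+l\cdot1$: an orbit sum, plus a term that moves fewer points of $\{1,\dots,l\}$.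

\begin{proof}
Let $\mathcal D\subseteq\mathcal C^A$ be the subalgebra generated by these elements. It contains
\[
Y_j=\sum_{a\le l}(a,l+j)=X_{l+j}-\sum_{i<j}(l+i,l+j)\qquad(1\le j\le n).
\]
For $g\in\mathfrak S_m$ let $d(g)$ be the number of points of $\{1,\dots,l\}$ moved by $g$; it is constant on $\mathfrak S_l$-orbits. We show by induction on $d(g)$ that the orbit sum of $g$ lies in $\mathcal D$.

Each $g$ has a unique normal form $g=\sigma z_1\cdots z_nh$, where $\sigma\in\operatorname{Sym}\{l+1,\dots,m\}$, $z_j=(l+j,a_{j1},\dots,a_{jr_j})$ with $r_j\ge0$ and all $a_{ji}\le l$, $h\in\mathfrak S_l$, and $z_1,\dots,z_n,h$ are pairwise disjoint. Indeed, such a product sends $l+j\mapsto a_{j1}\mapsto\dots\mapsto a_{jr_j}\mapsto\sigma(l+j)$. So $\sigma(l+j)$ must be the next point greater than $l$ after $l+j$ in its $g$-cycle, the $a_{ji}$ are the points in between, and $h$ is the product of the cycles of $g$ contained in $\{1,\dots,l\}$. Conjugation by $\mathfrak S_l$ relabels the points $\le l$, so the orbit of $g$ consists of the elements with the same $\sigma$, the same $r_j$ and the same cycle type of $h$. Also $d(g)=\sum_jr_j+|\operatorname{supp}h|$.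

Let $K$ be the class sum of $h$ in $A\mathfrak S_l$, and expand $u=\sigma Y_1^{r_1}\cdots Y_n^{r_n}K\in\mathcal D$. A term is given by a choice of $r_j$ points of $\{1,\dots,l\}$ for each $j$ and of a conjugate $h'$ of $h$, and the points $\le l$ that it moves are among the chosen points and $\operatorname{supp}h'$. If the chosen points are not all distinct, or one of them lies in $\operatorname{supp}h'$, the term has $d<d(g)$. Otherwise the identity $(a_r,x)\cdots(a_1,x)=(x,a_1,\dots,a_r)$ for distinct $a_1,\dots,a_r,x$ shows that the term is in normal form with the data of $g$, and by uniqueness of the normal form each element of the orbit of $g$ arises exactly once. So $u$ minus the orbit sum of $g$ is an element of $\mathcal C^A$ supported on permutations with smaller $d$. It is a combination of orbit sums that lie in $\mathcal D$ by induction (and it is $0$ when $d(g)=0$).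
\end{proof}

Fix blocks $b$ of $\mathfrak S_l$ and $B$ of $\mathfrak S_m$ such that there is a Specht module for $(b,B)$. An element $z\in Z(R\mathfrak S_l)$ acts on $S^{\mu\setminus\lambda}_{\mathbb F}$ by the scalar $\omega_\lambda(z)\in R$ by which it acts on $S^\lambda_{\mathbb F}$. For $\lambda\in b$ the reduction of $\omega_\lambda$ is an algebra homomorphism $Z(k\mathfrak S_l)\bar e_b\to k$, and the local algebra $Z(k\mathfrak S_l)\bar e_b$ has only one. So $Z(k\mathfrak S_l)$ acts by the same scalars on all Specht modules for $(b,B)$ and on their composition factors. By Lemma~\ref{lem:gen}, such a module is determined by the action of the remaining generators. By (F4), the multiset of residues of $\mu\setminus\lambda$ is the same for all $\lambda\in b$, $\mu\in B$ with $\lambda\subseteq\mu$; conversely, adding boxes with these residues to any $\lambda\in b$ gives a partition in $B$.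

If $n=0$, there are no remaining generators, and all Specht modules for $(b,B)$ are isomorphic. If $n=1$, the Specht modules are one-dimensional by (F1), and $X_m=\tau_m-\tau_l$ acts by the content of the box $\mu\setminus\lambda$, by (F3). Its residue is fixed by $(b,B)$, so again all Specht modules for $(b,B)$ are isomorphic.

\subsection{Two boxes: the modules}

Let $n=2$, and put $x=X_{l+1}$, $y=X_{l+2}$, $s=(l+1,l+2)$. Then $sxs=\sum_{a\le l}(a,l+2)=y-s$, and multiplying on the left by $s$ gives
\begin{equation}\label{eq:xs}
xs=sy-1 .
\end{equation}
On a one-dimensional module the relation $sxs=y-s$ reads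
\begin{equation}\label{eq:onedim}
y-x=s\in\{1,-1\}.
\end{equation}
By (F1), $S^\mu_{\mathbb F}{\downarrow}_{\mathfrak S_{l+1}}$ is a multiplicity-free sum of modules $S^\nu_{\mathbb F}$, and $S^{\mu\setminus\lambda}_{\mathbb F}$ has a basis of maps $\phi_\nu$ with image in $S^\nu_{\mathbb F}$, one for each $\nu\vdash l+1$ with $\lambda\subset\nu\subset\mu$. On $\phi_\nu$ the elements $\tau_l,\tau_{l+1},\tau_{l+2}$ act by the content sums of $\lambda,\nu,\mu$, so $x$ acts by the content of $\nu\setminus\lambda$ and $y$ by the content of $\mu\setminus\nu$. There are two kinds of shapes.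
\begin{itemize}
\item A \emph{domino} has one $\nu$, so its module is one-dimensional. We call $\nu\setminus\lambda$ the \emph{first box}. The pair $(x,y)$ acts as $(c,c+1)$ for a horizontal domino and as $(c,c-1)$ for a vertical one, where $c$ is the content of the first box.
\item A \emph{disconnected shape} consists of two boxes addable to $\lambda$, with contents $c$ and $d$. Its module is two-dimensional, $x+y$ acts as the scalar $c+d$, and $x$ has characteristic polynomial $(T-c)(T-d)$.
\end{itemize}
Let $\{i,j\}$ be the multiset of residues fixed by $(b,B)$, viewed in $\mathbb F_p\subseteq k$. If $V$ is the Specht module of a disconnected shape for $(b,B)$, then $y=i+j-x$ on $V$ and $x$ has characteristic polynomial $(T-i)(T-j)$. So there is $v\ne0$ in $V$ with $xv=iv$ and $yv=jv$, and \eqref{eq:xs} gives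
\begin{equation}\label{eq:xsv}
x(sv)=j\,sv-v .
\end{equation}

\emph{Case $j\ne i\pm1$.} No domino occurs. On a one-dimensional submodule of $V$ the pair $(x,y)$ would act as $(i,j)$ or $(j,i)$, contradicting \eqref{eq:onedim}. So $sv\notin kv$, since otherwise $kv$ would be stable under all generators. In the basis $v,sv$ the element $s$ swaps the basis vectors, $x$ is given by $xv=iv$ and \eqref{eq:xsv}, and $y=i+j-x$. Hence all Specht modules for $(b,B)$ are isomorphic.

\emph{Case $j=i\pm1$.} After renaming we may assume $j=i+1$. Let $L(i,j)$ denote a one-dimensional $\mathcal C^k$-module on which $Z(k\mathfrak S_l)$ acts by the scalars of $b$ and $(x,y)$ acts as $(i,j)$; by \eqref{eq:onedim} and Lemma~\ref{lem:gen} it is unique up to isomorphism. Define $L(j,i)$ in the same way. A domino gives $L(i,j)$ or $L(j,i)$ according as its first box has residue $i$ or $j$. We claim that $V$ has both as composition factors. Put $v'=sv-v$. By \eqref{eq:xsv},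
\[
xv'=j\,sv-v-iv=j\,(sv-v)=jv',\qquad sv'=v-sv=-v'.
\]
If $v'=0$, then $kv\cong L(i,j)$ is a submodule; on the quotient $x=j$ by the characteristic polynomial and $y=i$, so the quotient is $L(j,i)$. If $v'\ne0$, then $kv'$ is a submodule with $x=j$ and $y=i$, so $kv'\cong L(j,i)$, and the quotient is $L(i,j)$.

If a disconnected shape occurs for $(b,B)$, every Specht module for $(b,B)$ shares a composition factor with its module $V$, and Lemma~\ref{lem:lift}(c) puts them all in one block. If only dominoes of one type occur, all Specht modules for $(b,B)$ are isomorphic. The remaining danger is that both types of domino occur with nothing to link them.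

\begin{example}
Let $p=3$, $l=3$, $\{i,j\}=\{0,1\}$, and let $b$ be the block with empty core. The domino $(5)\setminus(3)$ has contents $3,4$ and gives $L(0,1)$. The domino $(2,2,1)\setminus(1^3)$ has contents $1,0$ and gives $L(1,0)$. They are linked by the disconnected shape $(2,2,1)\setminus(2,1)$, with contents $0,-2$.
\end{example}

\subsection{Two boxes: existence of a link}

\begin{lemma}\label{lem:domino}
Let $n=2$ and let the residues fixed by $(b,B)$ be $i$ and $j=i+1$. If a domino with first box of residue $i$ and a domino with first box of residue $j$ both occur for $(b,B)$, then a disconnected shape occurs for $(b,B)$.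
\end{lemma}

\begin{proof}
If some $\lambda\in b$ has an addable box of residue $i$ (an \emph{addable $i$-box}) and an addable $j$-box, then adding both gives a partition in $B$ and a disconnected shape, since two addable boxes never share an edge. Suppose that no $\lambda\in b$ has both. Let $\lambda,\tilde\lambda\in b$ be the partitions underlying the first and the second domino. Then $\lambda$ has an addable $i$-box and no addable $j$-box, and $\tilde\lambda$ has an addable $j$-box and no addable $i$-box.

Choose the origin $o$ in Section~\ref{sub:beads} with $o\equiv i-1\pmod p$, and let $\gamma_0,\dots,\gamma_{p-1}$ be the charges, which are the same for all partitions in $b$. By (B1), adding an $i$-box moves a bead from runner $0$ to runner $1$ on the same level. So a partition has no addable $i$-box if and only if $U_0\subseteq U_1$. Applied to $\tilde\lambda$, this gives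
\begin{equation}\label{eq:g01}
\gamma_0\le\gamma_1 .
\end{equation}

\emph{The case $p=2$.} Adding a $j$-box moves a bead from runner $1$, level $q$, to runner $0$, level $q+1$. So $\lambda$ satisfies $U_1+1\subseteq U_0$, and $\gamma_1+1\le\gamma_0$. This contradicts \eqref{eq:g01}.

\emph{The case $p\ge3$.} Adding a $j$-box moves a bead from runner $1$ to runner $2$ on the same level. So $\lambda$ satisfies $U_1\subseteq U_2$, and $\gamma_1\le\gamma_2$. The inequalities $\gamma_0\le\gamma_1\le\gamma_2$ are not contradictory. They say that the core has no addable $i$- or $j$-box, so an addable box costs weight. We show that the domino on $\lambda$ forces the weight $w$ of $b$ to be large enough to pay for both boxes at once.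

The residues of the domino on $\lambda$ increase from $i$ to $i+1$, and $1\neq-1$ in $\mathbb F_p$, so the domino is horizontal. Both boxes lie in one row, so one bead moves two steps, from runner $0$ to runner $2$: for $\lambda$ there is a level $q\in U_0$ with $q\notin U_1$ and $q\notin U_2$. The top bead of $U_0$ is at level at least $q$, so the first term of \eqref{eq:W} gives $W(U_0)\ge q-\gamma_0$. We also have $W(U_2)\ge\gamma_2+1-q$. This is trivial if $q>\gamma_2$. Otherwise put $t_0=\gamma_2+1-q\ge1$; the $t_0$-th term of \eqref{eq:W} for $U_2$ is $u_{t_0}-q$, which is nonnegative and nonzero because $q\notin U_2$. The terms decrease weakly, so the first $t_0$ of them are at least $1$. Adding the two bounds,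
\[
w\ge W(U_0)+W(U_2)\ge\delta:=\gamma_2-\gamma_0+1 .
\]
Start from the core. On runner $0$ move the top bead from level $\gamma_0$ to level $\gamma_1\geq\gamma_0$, and on runner $1$ move the top bead from level $\gamma_1$ to level $q^*=\gamma_2+1+(w-\delta)>\gamma_1$. By (B3) the result is a partition $\lambda^*$ with the core of $b$ and weight
\[
(\gamma_1-\gamma_0)+(\gamma_2+1+w-\delta-\gamma_1)=w,
\]
so $\lambda^*\in b$. For $\lambda^*$ we have $\gamma_1\in U_0\setminus U_1$, and $q^*\in U_1\setminus U_2$ because $U_2$ is flush and $q^*>\gamma_2$. So $\lambda^*$ has an addable $i$-box and an addable $j$-box, a contradiction.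
\end{proof}

This completes the proof of Theorem~\ref{thm:B}(2).

\section{Blocks of weight at most one for $p=2$ and $p=3$}\label{sec:small}

Let $b$ and $B$ have weight at most $1$, and assume that there is a Specht module for $(b,B)$. We must show that $\bar e_b\bar e_B\,\mathcal C^k$ does not contain two nonzero orthogonal central idempotents. Now $m-l$ is arbitrary and the Specht modules are not explicit, so we look instead for conditions that every central idempotent must satisfy.

\subsection{Central idempotents cut projective modules}

Let $\varepsilon$ be a central idempotent of $\mathcal C^R$. For $\lambda\vdash l$ and $\mu\vdash m$ put $t_{\mu\lambda}=\dim\varepsilon S^{\mu\setminus\lambda}_{\mathbb F}$. Thus $t_{\mu\lambda}=f^{\mu\setminus\lambda}>0$ if $\lambda\subseteq\mu$ and $\varepsilon$ acts as $1$ on $S^{\mu\setminus\lambda}_{\mathbb F}$, and $t_{\mu\lambda}=0$ otherwise. If $\varepsilon\ne0$, some $t_{\mu\lambda}$ is positive. If $\varepsilon=\varepsilon e_be_B$, then $t_{\mu\lambda}=0$ unless $\lambda\in b$ and $\mu\in B$.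

\begin{lemma}\label{lem:cut}
Let $p$ be any prime.
\begin{enumerate}
\item[(a)] If $\sum_\mu z_\mu\chi^\mu$ is the character of a projective $R\mathfrak S_m$-module, then $\sum_\lambda\bigl(\sum_\mu z_\mu t_{\mu\lambda}\bigr)\chi^\lambda$ is the character of a projective $R\mathfrak S_l$-module.
\item[(b)] If $\sum_\lambda z_\lambda\chi^\lambda$ is the character of a projective $R\mathfrak S_l$-module, then $\sum_\mu\bigl(\sum_\lambda t_{\mu\lambda}z_\lambda\bigr)\chi^\mu$ is the character of a projective $R\mathfrak S_m$-module.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $P$ be the projective module. Since $\varepsilon$ commutes with $R\mathfrak S_l$, we have $P{\downarrow}=\varepsilon P\oplus(1-\varepsilon)P$ as $R\mathfrak S_l$-modules, so $\varepsilon P$ is projective by (F5). By \eqref{eq:eval}, $\varepsilon S^\mu_{\mathbb F}$ has character $\sum_\lambda t_{\mu\lambda}\chi^\lambda$.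

(b) Let $Q$ be the projective module. The $(R\mathfrak S_m,R\mathfrak S_l)$-bimodule $R\mathfrak S_m\varepsilon$ is a direct summand of $R\mathfrak S_m$, so $R\mathfrak S_m\varepsilon\otimes_{R\mathfrak S_l}Q$ is a direct summand of $Q{\uparrow}^{\mathfrak S_m}$ and is projective. By the tensor--hom adjunction and $\operatorname{Hom}_{\mathbb F\mathfrak S_m}(\mathbb F\mathfrak S_m\varepsilon,S^\mu_{\mathbb F})\cong\varepsilon S^\mu_{\mathbb F}$,
\[
\operatorname{Hom}_{\mathbb F\mathfrak S_m}\bigl(\mathbb F\mathfrak S_m\varepsilon\otimes_{\mathbb F\mathfrak S_l}S^\lambda_{\mathbb F},\,S^\mu_{\mathbb F}\bigr)\cong\operatorname{Hom}_{\mathbb F\mathfrak S_l}\bigl(S^\lambda_{\mathbb F},\,\varepsilon S^\mu_{\mathbb F}\bigr),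
\]
which has dimension $t_{\mu\lambda}$. So each constituent $\chi^\lambda$ of $Q$ contributes $\sum_\mu t_{\mu\lambda}\chi^\mu$.
\end{proof}

In Theorem~\ref{thm:A}, ordering the partitions in $b$ by leg length, the two blocks have $t=(N,N,0,\dots,0)$ and $t=(0,\dots,0,N,N)$: two nonnegative solutions of \eqref{eq:alt} with disjoint supports. For $p=3$ there is no room for this.

\subsection{The prime $p=3$}

If both weights are $0$, there is only one Specht module for $(b,B)$. So assume that at least one weight is $1$. In a block of weight one we identify a character $\sum z_i\chi^{\nu^i}$ with the vector $(z_0,z_1,z_2)$, and \eqref{eq:alt} reads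
\begin{equation}\label{eq:V}
z_1=z_0+z_2 .
\end{equation}

\begin{lemma}\label{lem:pims}
Let $p=3$. In a block of weight one, $(1,1,0)$ and $(0,1,1)$ are characters of projective modules.
\end{lemma}

\begin{proof}
The order of a defect group of a block of a finite group $G$ is the largest $p$-part of $|G|/\chi(1)$ for $\chi$ an irreducible character in the block. By the hook formula and Lemma~\ref{lem:weightone} it is $3$ here, so the defect group is cyclic. By Dade's theorem \cite{Dade}, the decomposition numbers of a block with cyclic defect group are at most $1$. By (F8), the character of an indecomposable projective module in the block is a nonzero vector with entries in $\{0,1\}$ satisfying \eqref{eq:V}, so it is $(1,1,0)$ or $(0,1,1)$. Both occur, because the block itself is a projective module that contains $\chi^{\nu^0}$ and $\chi^{\nu^2}$.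
\end{proof}

Let $\lambda^\circ$ be the partition in $b$ of leg length $1$ if $b$ has weight one, and the unique partition in $b$ if $b$ has weight zero. Define $\mu^\circ\in B$ in the same way.

\begin{lemma}\label{lem:middle}
Let $p=3$ and let $\varepsilon\ne0$ be a central idempotent of $\mathcal C^R$ with $\varepsilon=\varepsilon e_be_B$. Then $t_{\mu^\circ\lambda^\circ}>0$.
\end{lemma}

\begin{proof}
Suppose first that exactly one of the two blocks has weight $0$. Its unique partition gives a projective lattice by (F7). By Lemma~\ref{lem:cut}(a) if $B$ has weight $0$, and by Lemma~\ref{lem:cut}(b) if $b$ has weight $0$, the three numbers $t_0,t_1,t_2$ indexed by the other block form a projective character. So $t_1=t_0+t_2$, and a nonzero nonnegative vector with this property has $t_1>0$.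

Now let both weights be $1$, and write $t_{ij}=t_{\mu^i\lambda^j}$ for $0\le i,j\le2$. By Lemmas~\ref{lem:pims} and~\ref{lem:cut}(a), the sum of rows $0$ and $1$ of the matrix $(t_{ij})$ and the sum of rows $1$ and $2$ satisfy \eqref{eq:V}:
\[
t_{01}+t_{11}=t_{00}+t_{02}+t_{10}+t_{12},\qquad t_{21}+t_{11}=t_{20}+t_{22}+t_{10}+t_{12}.
\]
By Lemma~\ref{lem:cut}(b), so do the sum of columns $0$ and $1$ and the sum of columns $1$ and $2$:
\[
t_{10}+t_{11}=t_{00}+t_{20}+t_{01}+t_{21},\qquad t_{12}+t_{11}=t_{02}+t_{22}+t_{01}+t_{21}.
\]
Adding the four equations gives
\[
4t_{11}=2(t_{00}+t_{02}+t_{20}+t_{22})+(t_{01}+t_{21}+t_{10}+t_{12}).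
\]
If $t_{11}=0$, all entries vanish, which is impossible for $\varepsilon\neq0$.
\end{proof}

Suppose that $\eta_1,\eta_2$ are nonzero orthogonal central idempotents of $\bar e_b\bar e_B\,\mathcal C^k$. Lift them to central idempotents of $\mathcal C^R$ by Lemma~\ref{lem:lift}(a) and multiply the lifts by $e_be_B$, which does not change their reductions. By Lemma~\ref{lem:middle}, $\lambda^\circ\subseteq\mu^\circ$ and both $\eta_1$ and $\eta_2$ act as $1$ on $S^{\mu^\circ\setminus\lambda^\circ}$, contradicting $\eta_1\eta_2=0$. This proves Theorem~\ref{thm:B}(3) for $p=3$.

\subsection{The prime $p=2$}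

For $p=2$ and weights $(1,1)$ the same method stops short. Relation \eqref{eq:alt} is $z_0=z_1$, and Lemma~\ref{lem:cut} says that the $2\times2$ matrix $(t_{ij})$ has equal row sums and equal column sums. This gives $t_{00}=t_{11}$ and $t_{01}=t_{10}$, but no entry that is forced to be positive. We use the module structure instead.

\begin{lemma}\label{lem:onesimple}
Let $p=2$. A block of $k\mathfrak S_n$ of weight at most $1$ has a unique simple module.
\end{lemma}

\begin{proof}
In weight $0$ the block is a matrix algebra over $k$ by (F7). In weight $1$ let $P,P'$ be indecomposable projective $R\mathfrak S_n$-modules in the block. By \eqref{eq:alt} their characters are $a(\chi^{\nu^0}+\chi^{\nu^1})$ and $a'(\chi^{\nu^0}+\chi^{\nu^1})$ with $a,a'\ge1$. So $P^{a'}\cong P'^{\,a}$ by (F6), and $P\cong P'$ by the Krull--Schmidt theorem. The claim follows from (F8).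
\end{proof}

Put $\Lambda=k\mathfrak S_m\bar e_B$ and $\Gamma=k\mathfrak S_l\bar e_b$. Since $k$ is a splitting field, Lemma~\ref{lem:onesimple} says that $\Lambda/\operatorname{rad}\Lambda$ and $\Gamma/\operatorname{rad}\Gamma$ are matrix algebras over $k$. The ideal $\operatorname{rad}\Lambda\otimes\Gamma^{\rm op}+\Lambda\otimes\operatorname{rad}\Gamma^{\rm op}$ of $\Lambda\otimes_k\Gamma^{\rm op}$ is nilpotent, and the quotient is again a matrix algebra over $k$. So there is a unique simple $(\Lambda,\Gamma)$-bimodule $D$.

Suppose that $\eta_1,\eta_2$ are nonzero orthogonal central idempotents of $\bar e_b\bar e_B\,\mathcal C^k$. Since $\eta_r$ commutes with $\mathfrak S_l$ and $\eta_r=\eta_r\bar e_b\bar e_B$, the left ideal $k\mathfrak S_m\eta_r$ is a nonzero $(\Lambda,\Gamma)$-bimodule for $r=1,2$. The first has a quotient isomorphic to $D$ and the second has a sub-bimodule isomorphic to $D$, so there is a nonzero bimodule homomorphism $\theta\colon k\mathfrak S_m\eta_1\to k\mathfrak S_m\eta_2$. As a homomorphism of left modules, $\theta$ is right multiplication by $a=\theta(\eta_1)\in\eta_1k\mathfrak S_m\eta_2$. For $g\in\mathfrak S_l$ we have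
\[
ga=\theta(g\eta_1)=\theta(\eta_1g)=ag ,
\]
so $a\in\mathcal C^k$. Then $a=\eta_1a\eta_2=a\eta_1\eta_2=0$, a contradiction. This proves Theorem~\ref{thm:B}(3) for $p=2$ and completes the proof of Theorem~\ref{thm:B}.

\begin{thebibliography}{9}

\bibitem{Dade}
Dade, \emph{Blocks with cyclic defect groups}, Ann. of Math. \textbf{84} (1966).

\bibitem{FP}
Matthew Fayers and Lorenzo Putignano, \emph{Ribbon blocks for centraliser algebras of symmetric groups}, arXiv:2502.13867 (2025).

\bibitem{JK}
James and Kerber, \S2.7.

\bibitem{Serre}
Serre, \emph{Linear Representations of Finite Groups}.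

\end{thebibliography}
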